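# Frequent d-hypercyclicity implies neither dense d-hypercyclicity nor the Disjoint Blow-up/Collapse property

## The guess "frequent implies dense", tested on one operator and on commuting operators

Throughout, $X$ is a separable infinite-dimensional Banach space over $\mathbb K=\mathbb R$ or $\mathbb C$, $\mathcal B(X)$ is the algebra of bounded operators on $X$, and $N\ge 2$ unless we say otherwise. Suppose that some vector $x$ has the following property: when we run $N$ operators on it simultaneously, the tuple $(T_1^nx,\dots,T_N^nx)$ visits every open subset of $X^N$, and visits each one with positive frequency. This is a strong hypothesis. One would guess that such vectors $x$ are then plentiful, and that the operators also satisfy the usual sufficient condition for plentifulness. Let us make the words precise and see why the guess looks good.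

**Definition (d-hypercyclic).** Operators $T_1,\dots,T_N\in\mathcal B(X)$ are *disjoint hypercyclic*, or *d-hypercyclic*, if there is $x\in X$ such that $\{(T_1^nx,\dots,T_N^nx):n\in\mathbb N\}$ is dense in $X^N$. Such an $x$ is a *d-hypercyclic vector*, and $\mbox{d-}\mathcal{HC}(T_1,\dots,T_N)$ is the set of all of them. The operators are *densely d-hypercyclic* if this set is dense in $X$.

For instance, $T_1=T_2$ is never d-hypercyclic, however wild $T_1$ is: the pairs $(T_1^nx,T_1^nx)$ stay on the diagonal of $X^2$. For a single operator the definition reads "some orbit is dense", which is ordinary hypercyclicity.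

**Definition (frequently d-hypercyclic).** The lower density of $A\subseteq\mathbb N$ is $\liminf_{n}\frac1n\#(A\cap[1,n])$. Following the standard definition (Martin–Puig, Martin–Menet–Puig), $T_1,\dots,T_N$ are *frequently d-hypercyclic* if there is $x\in X$ such that for every nonempty open $U\subseteq X^N$ the set $\{n:(T_1^nx,\dots,T_N^nx)\in U\}$ has positive lower density. We write $\mbox{fd-}\mathcal{HC}(T_1,\dots,T_N)$ for the set of these $x$.

The even numbers have lower density $\frac12$; the squares form an infinite set of lower density $0$. A set of positive lower density is nonempty, so $\mbox{fd-}\mathcal{HC}\subseteq\mbox{d-}\mathcal{HC}$. For a single operator we say *frequently hypercyclic*, abbreviated FHC; a vector that witnesses this is an FHC vector.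

**Definition (DBC).** Following Bès–Peris, $T_1,\dots,T_N$ satisfy the *Disjoint Blow-up/Collapse property* (DBC) if for all nonempty open $W,V_0,V_1,\dots,V_N\subseteq X$ with $0\in W$ there is $m\in\mathbb N$ such that
$$W\cap T_1^{-m}(V_1)\cap\dots\cap T_N^{-m}(V_N)\ne\emptyset\quad\text{and}\quad V_0\cap T_1^{-m}(W)\cap\dots\cap T_N^{-m}(W)\neq\emptyset .$$

So at one and the same time $m$, some tiny vector is blown up to prescribed places by all the $T_j$, and some vector near a prescribed place is collapsed to almost $0$ by all the $T_j$.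

As an example, let $B$ be the backward shift and $F$ the forward shift on $\ell^2$, and take $T_1=2B$, $T_2=(2B)^2$. Choose finitely supported $x\in V_0$, $y_1\in V_1$, $y_2\in V_2$. For large $m$ we have $T_1^mx=T_2^mx=0\in W$. With $S=\frac12F$, so that $2B\,S=I$, the vector $x'=S^my_1+S^{2m}y_2$ tends to $0$ as $m\to\infty$, and
$$T_1^mx'=y_1+S^my_2\to y_1,\qquad T_2^mx'=(2B)^my_1+y_2=y_2\ \text{ for large }m .$$
Hence DBC holds.

**Proposition 1.** DBC implies dense d-hypercyclicity.

*Proof.* Let $V_0,\dots,V_N$ be nonempty and open. Pick $v_j\in V_j$ and $\delta>0$ such that the balls of radius $2\delta$ around $v_j$ lie in $V_j$ for all $j$. Let $V_j'$ be the ball of radius $\delta$ around $v_j$ and $W$ the ball of radius $\delta$ around $0$. DBC gives $m$, a vector $x\in W$ with $T_j^mx\in V_j'$ for $j\ge1$, and a vector $x'\in V_0'$ with $T_j^mx'\in W$ for $j\ge1$. Then $x+x'\in V_0$ and $T_j^m(x+x')\in V_j$ for $1\le j\le N$.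

Now let $(U_i)_{i\ge1}$ be a countable base of nonempty open sets in $X$. For each tuple $(i_1,\dots,i_N)$ the open set $\bigcup_m\bigcap_jT_j^{-m}(U_{i_j})$ meets every $V_0$ by what we just proved, so it is dense. The intersection of these countably many sets is exactly $\mbox{d-}\mathcal{HC}(T_1,\dots,T_N)$, and it is dense by Baire's theorem. $\blacksquare$

The two questions, which come from Özgür Martin and Rebecca Sanders, "Extending Families of Disjoint Hypercyclic Operators", arXiv:2312.07054 (2023), are these. Are frequently d-hypercyclic operators densely d-hypercyclic? Do frequently d-hypercyclic operators satisfy DBC?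

*One operator.* For $N=1$ both answers are yes. If $x$ is hypercyclic for $T$, then so is every $T^kx$, and $\{T^kx\}_k$ is dense. If $T$ is FHC, then a textbook theorem says that $T$ is weakly mixing, that is, $T\oplus T$ is topologically transitive. Applying transitivity to the pair of open sets $W\times V_0$ and $V_1\times W$ gives an $m$ as required in DBC for $N=1$.

*Commuting operators.* For $N\ge2$ the same argument for density works if the operators commute.

**Proposition 2.** If $T_1,\dots,T_N$ commute pairwise and are d-hypercyclic (resp. frequently d-hypercyclic), then $\mbox{d-}\mathcal{HC}(T_1,\dots,T_N)$ (resp. $\mbox{fd-}\mathcal{HC}(T_1,\dots,T_N)$) is dense in $X$.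

*Proof.* Let $x$ be a corresponding vector and $k\ge0$. By commutativity $(T_j^nT_1^kx)_j=(T_1^kT_j^nx)_j$. The map $\Phi:(a_j)_j\mapsto(T_1^ka_j)_j$ on $X^N$ is continuous. It has dense range: the range of $T_1$ contains the dense set $\{T_1^nx:n\ge1\}$, and powers of an operator with dense range have dense range. So for $U\subseteq X^N$ open and nonempty, $\Phi^{-1}(U)$ is open and nonempty, and $\{n:(T_j^nT_1^kx)_j\in U\}=\{n:(T_j^nx)_j\in\Phi^{-1}(U)\}$. Hence $T_1^kx$ is again a corresponding vector, and $\{T_1^kx\}_{k\ge0}$ is dense in $X$. $\blacksquare$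

Everything hinges on $T_j^nT_1^kx=T_1^kT_j^nx$. Without commutativity, a single vector $x$ produces no evident second vector, apart from its scalar multiples. That is where the guess is vulnerable, and it is in fact wrong. The answer to both questions is **no**, for every $N\ge2$ and already on $\ell^2$. Here is what we shall prove.

**Theorem A.** *Let $Z\ne\{0\}$ be a separable Banach space over $\mathbb K$, and let $X$ be isomorphic to $\ell^p(Z)$ $(1\le p<\infty)$ or $c_0(Z)$; for instance $X=\ell^p$ or $X=c_0$. Let $N\ge2$. For every closed subspace $M\neq\{0\}$ of $X$ there are $T_1,\dots,T_N\in\mathcal B(X)$, all similar to one and the same operator, such that:*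

1. *$T_1,\dots,T_N$ are frequently d-hypercyclic;*
2. *$\overline{\mbox{fd-}\mathcal{HC}(T_1,\dots,T_N)}=\overline{\mbox{d-}\mathcal{HC}(T_1,\dots,T_N)}=M$, and $\mbox{d-}\mathcal{HC}(T_1,\dots,T_N)\subseteq M$;*
3. *$T_1,\dots,T_N$ fail DBC.*

Any $M\ne X$ gives frequently d-hypercyclic operators that are not densely d-hypercyclic. The choice $M=\mathbb Kx_0$ with $x_0\ne0$ gives $\mbox{d-}\mathcal{HC}=\mbox{fd-}\mathcal{HC}=(\mathbb K\setminus\{0\})x_0$: both sets are nonempty, lie in $\mathbb Kx_0$, do not contain $0$, and are invariant under nonzero scalars. This invariance also shows that no nonempty set $\mbox{d-}\mathcal{HC}$ can be smaller than a punctured line. The choice $M=X$ gives operators for which $\mbox{fd-}\mathcal{HC}$ is dense in $X$ and DBC still fails.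

For the second theorem write $T^{\oplus N}=T\oplus\dots\oplus T$, acting on $X^N$.

**Theorem B.** *Let $X$ be a separable infinite-dimensional Banach space, $N\ge2$, and suppose $T\in\mathcal B(X)$ is such that $T^{\oplus N}$ is FHC.*

*(a) There are operators $T_1,\dots,T_N$ similar to $T$ with $\mbox{fd-}\mathcal{HC}(T_1,\dots,T_N)$ dense in $X$ which fail DBC.*

*(b) If $X$ is complex and the spectral radius satisfies $r(T)>1$, there are frequently d-hypercyclic $T_1,\dots,T_N$ similar to $T$ such that $\mbox{d-}\mathcal{HC}(T_1,\dots,T_N)$ is contained in a closed hyperplane. In particular they are not densely d-hypercyclic.*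

By Proposition 2, the operators of Theorem A with $M\ne X$ and those of Theorem B(b) cannot commute. Whether *commuting* frequently d-hypercyclic operators must satisfy DBC is not addressed here.

## Conjugates $S_j^{-1}TS_j$ and the difference vector $S_2y-S_1y$

We need noncommuting families over which we have control. The plan is to take one operator $T$ and conjugate it by different invertible operators.

**Lemma 3.** *Let $T\in\mathcal B(X)$, let $S_1,\dots,S_N\in\mathcal B(X)$ be invertible, and put $T_j=S_j^{-1}TS_j$. Then*
$$y\in\mbox{d-}\mathcal{HC}\ (\text{resp. fd-}\mathcal{HC})\iff(S_1y,\dots,S_Ny)\text{ is hypercyclic (resp. FHC) for }T^{\oplus N}. \tag{1}$$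
*If $y\in\mbox{d-}\mathcal{HC}$, then $S_2y-S_1y$ is hypercyclic for $T$. Finally, an automorphism of $X^N$ that commutes with $T^{\oplus N}$ maps hypercyclic (resp. FHC) vectors of $T^{\oplus N}$ to hypercyclic (resp. FHC) vectors.*

*Proof.* We have $T_j^n=S_j^{-1}T^nS_j$, so $(T_j^ny)_j=\Sigma^{-1}\,(T^nS_jy)_j$ with $\Sigma=S_1\oplus\dots\oplus S_N$, an automorphism of $X^N$. Thus $(T_j^ny)_j\in U$ if and only if $(T^nS_jy)_j\in\Sigma(U)$, and $U\mapsto\Sigma(U)$ permutes the nonempty open sets. This is (1). The map $(a_1,\dots,a_N)\mapsto a_2-a_1$ from $X^N$ to $X$ is continuous and onto, so it sends the dense set $\{(T^nS_jy)_j\}_n$ to the dense set $\{T^n(S_2y-S_1y)\}_n$. If an automorphism $\Phi$ commutes with $T^{\oplus N}$, then $(T^{\oplus N})^n\Phi a\in U$ if and only if $(T^{\oplus N})^na\in\Phi^{-1}(U)$, and $\Phi^{-1}(U)$ is again open and nonempty. $\blacksquare$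

Let us try the simplest choices, with $N=2$ and $S_1=I$. If $S_2=cI$, or more generally $S_2=p(T)$ for a polynomial $p$ with $p(T)$ invertible, then the pairs $(T^ny,T^nS_2y)$ lie in the graph of $p(T)$, a proper closed subspace of $X^2$. There are no d-hypercyclic vectors at all. So $S_2$ should not commute with $T$. The next simplest choice is a rank-one perturbation of the identity. For $f\in X^*$ and $v\in X$ let $f\otimes v$ denote the operator $x\mapsto f(x)v$.

## Rank-one differences: DBC is lost, density is kept

A rank-one difference $S_2-S_1$ is already enough to destroy DBC. The reason is that one number, $\|T^mz\|$, governs both halves of DBC, and the two halves ask opposite things of it.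

**Lemma 4.** *Let $T\in\mathcal B(X)$, let $S_1,\dots,S_N$ be invertible with $\|S_1\|<2$, $\|S_2\|<2$, and suppose $S_2-S_1=\varepsilon f\otimes z$ with $\varepsilon>0$, $f\in X^*$, $\|f\|=1$, $z\in X$. Then the operators $T_j=S_j^{-1}TS_j$ fail DBC.*

*Proof.* For all $x\in X$ and $m\in\mathbb N$, since $T^mS_j=S_jT_j^m$,
$$\varepsilon f(x)\,T^mz=T^m(S_2-S_1)x=S_2T_2^mx-S_1T_1^mx. \tag{2}$$
Let $W=\{x:\|x\|<\frac14\}$ and $V_0=\{x:|f(x)|>1\}$, let $V_1$ be the open unit ball, and let $V_2=\{x:\|x-b\|<1\}$, where $b$ is chosen with $\|S_2b\|\ge5$ (possible as $S_2\ne0$). Let $V_j=X$ for $j\ge3$. For $a_1\in V_1$ and $a_2\in V_2$ we have $\|S_2a_2\|\ge5-2$ and $\|S_1a_1\|\le2$, so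
$$\|S_2a_2-S_1a_1\|\ge5-2-2=1 .$$
Suppose $m$ is as in DBC for these sets. The collapse half gives $x\in V_0$ with $T_1^mx,T_2^mx\in W$. Since $|f(x)|>1$, (2) yields
$$\varepsilon\|T^mz\|\le\varepsilon|f(x)|\,\|T^mz\|\le 2\cdot\tfrac14+2\cdot\tfrac14=1 .$$
The blow-up half gives $x'\in W$ with $T_1^mx'\in V_1$ and $T_2^mx'\in V_2$. Since $|f(x')|<\frac14$, (2) yields
$$1\le\|S_2T_2^mx'-S_1T_1^mx'\|=\varepsilon|f(x')|\,\|T^mz\|\le\tfrac14 .$$
This is a contradiction. $\blacksquare$

**Proof of Theorem B(a).** *Step 1: the operators.* We make the perturbing vectors part of one FHC tuple. Let $(x_0,u_2,\dots,u_N)$ be an FHC vector for $T^{\oplus N}$, let $f\in X^*$ with $\|f\|=1$, choose $\varepsilon>0$ with $\varepsilon\max_j\|u_j\|<\frac12$, and put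
$$S_1=I,\qquad S_j=I+\varepsilon f\otimes u_j\ (2\le j\le N),\qquad T_j=S_j^{-1}TS_j .$$
Since $\|S_j-I\|<\frac12$, each $S_j$ is invertible and $\|S_j\|<2$.

*Step 2: $\mbox{fd-}\mathcal{HC}$ is dense.* The purpose is to produce many vectors from the single tuple, using automorphisms that commute with $T^{\oplus N}$. Let $p$ be a polynomial, put $x=x_0+p(T)u_2$, and assume $f(x)\neq0$. Consider
$$(a,b_2,\dots,b_N)\mapsto(a+p(T)b_2,b_2,\dots,b_N),\qquad(a,b_2,\dots,b_N)\mapsto(a,a+\varepsilon f(x)b_2,\dots,a+\varepsilon f(x)b_N).$$
Both are bounded linear bijections of $X^N$ with bounded inverse (the second because $\varepsilon f(x)\ne0$), and both commute with $T^{\oplus N}$. Applying the first and then the second, $(x_0,u_2,\dots,u_N)$ goes to $(x,u_2,\dots,u_N)$ and then to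
$$(x,x+\varepsilon f(x)u_2,\dots,x+\varepsilon f(x)u_N)=(S_1x,S_2x,\dots,S_Nx).$$
By Lemma 3 this is an FHC vector for $T^{\oplus N}$, so $x\in\mbox{fd-}\mathcal{HC}$. The component $u_2$ of the FHC tuple is hypercyclic for $T$, hence $\{p(T)u_2\}_p$, which contains its orbit, is dense, and so is $\{x_0+p(T)u_2\}_p$. The intersection of this dense set with the dense open set $\{f\ne0\}$ is dense.

*Step 3: DBC fails.* Here $S_2-S_1=\varepsilon f\otimes u_2$, so Lemma 4 applies with $z=u_2$. $\blacksquare$

So the second question already has the answer no. But rank one cannot settle the first. Take $N=2$, $S_1=I$, $S_2=I+\varepsilon f\otimes u$. By (1), $y$ is d-hypercyclic if and only if $(y,y+\varepsilon f(y)u)$ is hypercyclic for $T\oplus T$, that is, if and only if $f(y)\ne0$ and $(y,u)$ is hypercyclic for $T\oplus T$. If this holds for one $y$, it holds for all $y+p(T)u$ with $f(y+p(T)u)\ne0$, and these are dense. The exact obstruction is visible in the difference vector of Lemma 3: it is $\varepsilon f(y)u$, always a multiple of one vector. The condition that it be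 hypercyclic only excludes the $y$ with $f(y)=0$, a closed set with empty interior. To exclude an open set of $y$, the difference vector must have the chance to be non-hypercyclic on an open set.

## Two rates of growth for $4B$

Add a second rank-one term $\varepsilon g\otimes v$, so that the difference vector becomes $\varepsilon(f(y)u+g(y)v)$. If no combination $\alpha u+\beta v$ with $\beta\ne0$ is hypercyclic, then every $y$ with $g(y)\neq0$, an open dense set, is excluded. A robust way to be non-hypercyclic is to have an orbit that tends to infinity in norm. So we want $u$ to belong to a dense orbit of slow growth, and $v$ to grow faster. For a multiple of the backward shift both can be had.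

Let $X=\ell^p(Z)$ or $c_0(Z)$ as in Theorem A, with elements $a=(a_k)_{k\ge0}$, $a_k\in Z$. Let $B(a_k)_k=(a_{k+1})_k$, let $F$ be the forward shift, so $BF=I$, and put $T=4B$.

We recall the **Frequent Hypercyclicity Criterion** (Bayart–Grivaux; Bonilla–Grosse-Erdmann; Grosse-Erdmann–Peris, *Linear Chaos*, Thm 9.9). Let $R$ be a bounded operator on a separable Banach space. If there are a dense set $X_0$ and a map $S:X_0\to X_0$ such that for every $a\in X_0$ the series $\sum R^na$ and $\sum S^na$ converge unconditionally and $RSa=a$, then $R$ is FHC.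

**Lemma 5 (a slow FHC tuple).** *There are $u_1,\dots,u_N,h_1,\dots,h_N\in X$ such that $(u_1,\dots,u_N)$ is an FHC vector for $T^{\oplus N}$ and*
$$\|T^nu_j\|\le2^n\|h_j\|\qquad(n\ge0,\ 1\le j\le N). \tag{3}$$

*Proof.* The idea is to take an FHC vector for the smaller operator $2B$, whose orbits cannot grow faster than $2^n$, and to transport it to $4B$ by a diagonal operator.

Apply the criterion to $R=(2B)^{\oplus N}$ on $X^N$ with the maximum norm, $X_0$ the $N$-tuples of finitely supported sequences, and $S=(\frac12F)^{\oplus N}$. For $a\in X_0$ we have $R^na=0$ for large $n$, $\|S^na\|=2^{-n}\|a\|$, and $RSa=a$. Both series converge absolutely, hence unconditionally. So there is an FHC vector $(h_1,\dots,h_N)$ for $(2B)^{\oplus N}$.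

Let $D(a)_k=2^{-k}a_k$. Then $\|D\|\le1$, and $D$ has dense range because its range contains the finitely supported sequences. Moreover $(BDa)_k=2^{-k-1}a_{k+1}=\frac12(DBa)_k$, so $TD=4BD=2DB=D(2B)$, and by induction $T^nD=D(2B)^n$. Put $u_j=Dh_j$. If $U\subseteq X^N$ is open and nonempty, then so is $(D^{\oplus N})^{-1}(U)$, by continuity and dense range, and
$$\{n:(T^nu_j)_j\in U\}=\{n:((2B)^nh_j)_j\in(D^{\oplus N})^{-1}(U)\}$$
has positive lower density. So $(u_j)_j$ is FHC for $T^{\oplus N}$. Finally $\|T^nu_j\|=\|D(2B)^nh_j\|\le2^n\|h_j\|$, since $\|D\|,\|B\|\le1$. $\blacksquare$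

Fast vectors are plain eigenvectors. If $0\ne z_0\in Z$ and $0<\lambda<4$, then $a=((\lambda/4)^iz_0)_{i\ge0}$ lies in $X$ and $Ba=\frac\lambda4a$, so $Ta=\lambda a$.

*A first example without dense d-hypercyclicity.* Take the tuple of Lemma 5, rename $u_1$ as $x_0$, and let $v$ be a unit vector with $Tv=3v$. Choose $f,g\in X^*$ with $f(x_0)=1$, $g(x_0)=0$, $g\ne0$, and put
$$S_1=I,\qquad S_2=I+\varepsilon(f\otimes u_2+g\otimes v),\qquad S_j=I+\varepsilon f\otimes u_j\ (j\ge3),$$
with $\varepsilon>0$ so small that all $S_j$ are invertible. Then $(S_jx_0)_j=(x_0,x_0+\varepsilon u_2,\dots,x_0+\varepsilon u_N)$ is the image of $(x_0,u_2,\dots,u_N)$ under the automorphism $(a,b_2,\dots,b_N)\mapsto(a,a+\varepsilon b_2,\dots,a+\varepsilon b_N)$, which commutes with $T^{\oplus N}$. So $x_0\in\mbox{fd-}\mathcal{HC}$ by Lemma 3. If $y\in\mbox{d-}\mathcal{HC}$, then $f(y)u_2+g(y)v$ is hypercyclic for $T$. But if $g(y)\neq0$, then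
$$\|T^n(f(y)u_2+g(y)v)\|\ge|g(y)|3^n-|f(y)|\,\|h_2\|2^n\to\infty,$$
so only finitely many terms of this orbit lie in the unit ball, and the orbit is not dense. Hence $\mbox{d-}\mathcal{HC}\subseteq\ker g$. The guess is refuted for both questions: DBC fails too, by Proposition 1.

## Prescribing the closure $M$ of the set of d-hypercyclic vectors

The example confines $\mbox{d-}\mathcal{HC}$ to a hyperplane. Theorem A prescribes its closure as an arbitrary $M$. Two things must change.

First, $M$ may have large codimension, and several functionals $g_k$ must be made to vanish. Attaching them all to the same $v$ would only force $\sum_k2^{-k}g_k(y)=0$, a single equation. We attach $g_k$ to an eigenvector $v_k$ for an eigenvalue $\lambda_k$, with $\lambda_1>\lambda_2>\dots>2$. Then the first nonvanishing $g_k(y)$ dominates everything after it.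

Second, with $S_1=I$ every d-hypercyclic vector $y$ is hypercyclic for $T$, by (1). But $M$ may contain no such vector. For example, if $M$ is spanned by $(z_0,0,0,\dots)$, then $T$ kills $M$. So $S_1$ must also be perturbed, by $\varepsilon f\otimes u_1$. Then for $x\in M$ the tuple $(S_jx)_j$ is $\varepsilon f(x)(u_j)_j$ plus a common term which comes from the identity and which we would like to forget. We replace the identity by an operator $A$ close to it, such that $T^nAx=0$ eventually for a dense set of $x\in M$.

**Proof of Theorem A.**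

**Step 1 (reduction to the model space).** We want to work with shifts. Let $J:X\to Y$ be an isomorphism, $Y=\ell^p(Z)$ or $c_0(Z)$. Replacing $T_j$ by $JT_jJ^{-1}$ replaces $\mbox{d-}\mathcal{HC}$, $\mbox{fd-}\mathcal{HC}$, $M$ and all open sets by their images under $J$, preserves similarity to a common operator, and carries neighborhoods of $0$ to neighborhoods of $0$. So we may assume $X=\ell^p(Z)$ or $c_0(Z)$. Let $T=4B$, and let $u_j,h_j$ be as in Lemma 5.

**Step 2 (fast vectors with distinct rates).** Let $\lambda_k=2+\frac1k$ for $k\ge1$. Fix $0\ne z_0\in Z$ and let $v_k$ be the normalization of $((\lambda_k/4)^iz_0)_{i\ge0}$, which is in $X$ because $\lambda_k/4\le\frac34$. Then $\|v_k\|=1$ and $Tv_k=\lambda_kv_k$.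

**Step 3 (the operator $A$).** We construct $A\in\mathcal B(X)$ with $\|A-I\|\le\frac14$ and a dense subspace $M_0$ of $M$ such that
$$\text{for every }x\in M_0:\quad T^nAx=0\ \text{ for all large }n. \tag{4}$$
It suffices that $A$ maps $M_0$ into the finitely supported sequences. One can start from a Markushevich basis of $M$ (Lindenstrauss–Tzafriri, *Classical Banach Spaces I*, Prop. 1.f.3); the following triangular choice is enough and needs only Hahn–Banach.

Take a dense sequence in $M$ and discard each term that lies in the span of the earlier ones. This leaves linearly independent $m_1,m_2,\dots$ (finitely or infinitely many) whose span $M_0$ is dense in $M$. As $m_i$ is not in the finite-dimensional, hence closed, subspace $\operatorname{span}\{m_1,\dots,m_{i-1}\}$, there is $\mu_i\in X^*$ with $\mu_i(m_i)=1$ and $\mu_i(m_l)=0$ for $l<i$. We choose vectors $d_1,d_2,\dots$ inductively. When $d_1,\dots,d_{l-1}$ are known, put $c_l=m_l+\sum_{i<l}\mu_i(m_l)d_i$, choose a finitely supported $m_l'$ with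
$$\|m_l'-c_l\|\le\frac{2^{-l-2}}{1+\|\mu_l\|},$$
and set $d_l=m_l'-c_l$. Let $A=I+\sum_i\mu_i\otimes d_i$. The series converges absolutely, and $\|A-I\|\le\sum_i\|\mu_i\|\|d_i\|\le\sum_{i\ge1}2^{-i-2}=\frac14$ (at most $\frac14$ if there are finitely many terms). Since $\mu_i(m_l)=0$ for $i>l$ and $\mu_l(m_l)=1$,
$$Am_l=m_l+\sum_{i<l}\mu_i(m_l)d_i+d_l=c_l+d_l=m_l'.$$
So $A$ maps $M_0$ into the finitely supported sequences, and (4) follows because $T=4B$ shifts a finite support out.

**Step 4 (functionals cutting out $M$).** We need $g_k\in X^*$, $k\ge1$, with $\|g_k\|\le1$ and $\bigcap_k\ker g_k=M$. If $M=X$, take all $g_k=0$. Otherwise let $\pi:X\to X/M$ be the quotient map, let $(q_k)$ be dense in the separable space $X/M$, and let $\theta_k\in(X/M)^*$ satisfy $\|\theta_k\|\le1$ and $\theta_k(q_k)=\|q_k\|$. If $q\ne0$, pick $k$ with $\|q-q_k\|<\frac13\|q\|$; then $|\theta_k(q)|\ge\|q_k\|-\|q-q_k\|\ge\|q\|-2\|q-q_k\|>0$. So $g_k=\theta_k\circ\pi$ do the job.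

**Step 5 (the operators $T_j$).** Choose $f\in X^*$ with $\|f\|=1$ and $f|_M\ne0$, and $\varepsilon>0$ with $\varepsilon(1+\max_j\|u_j\|)<\frac12$. Put
$$S_j=A+\varepsilon f\otimes u_j\ \ (j\ne2),\qquad S_2=A+\varepsilon f\otimes u_2+\varepsilon\sum_{k\ge1}2^{-k}g_k\otimes v_k .$$
The last sum has norm at most $\sum_k2^{-k}=1$, so $\|S_j-I\|\le\frac14+\varepsilon(\|u_j\|+1)<\frac34$. Hence $S_j$ is invertible and $\|S_j\|<2$. Let $T_j=S_j^{-1}TS_j$ for $1\le j\le N$. All $T_j$ are similar to $T$, and Lemma 3 applies.

**Step 6 ($\mbox{fd-}\mathcal{HC}$ contains a dense subset of $M$).** Let $x\in M_0$ with $f(x)\ne0$. Since $x\in M$, all $g_k(x)$ vanish, so $S_jx=Ax+\varepsilon f(x)u_j$ for every $j$, including $j=2$. By (4), there is $n_0$ such that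
$$T^nS_jx=\varepsilon f(x)\,T^nu_j\qquad(n\ge n_0,\ 1\le j\le N).$$
The tuple $(\varepsilon f(x)u_j)_j$ is FHC for $T^{\oplus N}$, since it is a nonzero multiple of an FHC vector. Altering finitely many $n$ does not change lower densities, so $(S_jx)_j$ is FHC for $T^{\oplus N}$, and $x\in\mbox{fd-}\mathcal{HC}$ by (1). Such $x$ are dense in $M$: the set $\{x\in M:f(x)\ne0\}$ is open and dense in $M$, as $f|_M\ne0$, and $M_0$ is dense in $M$. In particular $\mbox{fd-}\mathcal{HC}\ne\emptyset$, which is statement 1.

**Step 7 ($\mbox{d-}\mathcal{HC}\subseteq M$).** Let $y\notin M$ and suppose $y\in\mbox{d-}\mathcal{HC}$. By Lemma 3 the vector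
$$w=S_2y-S_1y=\varepsilon f(y)(u_2-u_1)+\varepsilon\sum_{k\ge1}2^{-k}g_k(y)v_k$$
is hypercyclic for $T$; note that $A$ has cancelled. Since $y\notin M$, some $g_k(y)$ is nonzero; let $k$ be the least such index. Apply $T^n$. The term with $v_k$ has norm $\varepsilon2^{-k}|g_k(y)|\lambda_k^n$. By (3), the term with $u_2-u_1$ has norm at most $\varepsilon|f(y)|(\|h_1\|+\|h_2\|)2^n$. The terms with $l>k$ together have norm at most $\varepsilon\sum_{l>k}2^{-l}|g_l(y)|\lambda_l^n\le\varepsilon\|y\|\lambda_{k+1}^n$. Hence
$$\|T^nw\|\ge\varepsilon\Big(2^{-k}|g_k(y)|\lambda_k^n-|f(y)|(\|h_1\|+\|h_2\|)2^n-\|y\|\lambda_{k+1}^n\Big)\longrightarrow\infty,$$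
because $\lambda_k>\lambda_{k+1}>2$. A sequence tending to infinity in norm has only finitely many terms in the unit ball and is not dense. This is a contradiction.

Steps 6 and 7 give statement 2: $\mbox{fd-}\mathcal{HC}\subseteq\mbox{d-}\mathcal{HC}\subseteq M$, where $M$ is closed and $\mbox{fd-}\mathcal{HC}$ is dense in $M$.

**Step 8 (DBC fails).** If $M\ne X$, then $\mbox{d-}\mathcal{HC}\subseteq M$ is not dense, and DBC fails by Proposition 1. If $M=X$, all $g_k$ are $0$, so $S_2-S_1=\varepsilon f\otimes(u_2-u_1)$, and $\|S_1\|,\|S_2\|<2$. Lemma 4 with $z=u_2-u_1$ shows that DBC fails. $\blacksquare$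

*Remark.* Each $T_j$ is similar to $4B$, hence individually FHC, mixing and chaotic, so such properties of the single operators do not change the answers. To check this for $4B$, put $S=\frac14F$. The criterion above applies with $R=4B$, so $4B$ is FHC. If $x\in U$ and $y\in V$ are finitely supported, then for all large $n$ we have $x+S^ny\in U$ and $(4B)^n(x+S^ny)=y\in V$, so $4B$ is mixing. If $a$ is supported in $\{0,\dots,n-1\}$, then $\sum_{i\ge0}S^{in}a$ is fixed by $(4B)^n$, because $(4B)^na=0$, and for fixed $a$ it tends to $a$ as $n\to\infty$. So periodic points are dense.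

## Fast vectors from the spectral radius

In Theorem B(b) there is no shift, no slow vector and no eigenvector. What we need is the following weaker substitute: given $u_2$, a vector $v$ such that $\|T^n(\alpha u_2+\beta v)\|\to\infty$ whenever $\beta\neq0$. We do not compare rates. Instead, for each $n$ we find a norm-one functional that annihilates $T^nu_2$ and is large at $T^nv$.

**Proof of Theorem B(b).** Let $(x_0,u_2,\dots,u_N)$ be an FHC vector for $T^{\oplus N}$, let $r=r(T)>1$, and choose $\lambda\in\sigma(T)$ with $|\lambda|=r$. Both $T$ and the vector $u_2$ are hypercyclic.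

**Step 1 ($T-\lambda$ is not bounded below on any closed subspace of finite codimension).** This will supply approximate eigenvectors in many directions. Recall that an operator is upper semi-Fredholm if its range is closed and its kernel is finite-dimensional, and that the index (kernel dimension minus codimension of the range) is locally constant on the semi-Fredholm operators.

First, $T-\lambda$ is not upper semi-Fredholm. Arbitrarily close to $\lambda$ there are $\mu$ with $|\mu|>r$, for which $T-\mu$ is invertible and so has index $0$. If $T-\lambda$ were upper semi-Fredholm, its index would therefore be $0$. Since $T-\lambda$ is not invertible, it would then be neither injective nor onto, so its closed range would be proper. By Hahn–Banach some $\varphi\ne0$ would vanish on this range, that is, $T^*\varphi=\lambda\varphi$. But then $\varphi(T^nu_2)=\lambda^n\varphi(u_2)$ for all $n$. The left side is dense in $\mathbb C$, since $\varphi$ is continuous and onto and $u_2$ is hypercyclic. The right side is not: since $|\lambda|>1$, it is identically $0$ or tends to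 infinity in modulus. This is a contradiction.

Now suppose $T-\lambda$ is bounded below on a closed subspace $Y$ with $X=Y\oplus G$, $\dim G<\infty$. Then $(T-\lambda)X=(T-\lambda)Y+(T-\lambda)G$ is the sum of a closed and a finite-dimensional subspace, hence closed; and $\ker(T-\lambda)$ meets $Y$ only in $0$, hence is finite-dimensional. So $T-\lambda$ would be upper semi-Fredholm, which it is not.

**Step 2 (two-dimensional almost-eigenspaces).** For every $\eta>0$ we find a two-dimensional subspace $E_0$ with $\|(T-\lambda)y\|\le\eta\|y\|$ on $E_0$. (Kato's theorem, see Lindenstrauss–Tzafriri I, Prop. 2.c.4, even gives infinite-dimensional ones; two dimensions are all we use.) By Step 1 there is a unit vector $y_1$ with $\|(T-\lambda)y_1\|\le\eta/3$. Take $\ell\in X^*$ with $\|\ell\|=1=\ell(y_1)$. By Step 1 applied to $\ker\ell$, there is a unit vector $y_2\in\ker\ell$ with $\|(T-\lambda)y_2\|\le\eta/3$. Put $E_0=\operatorname{span}\{y_1,y_2\}$; it is two-dimensional, since $\ell(y_1)\ne0=\ell(y_2)$ and $y_2\neq0$. For $y=ay_1+by_2$ we have $|a|=|\ell(y)|\le\|y\|$ and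 $|b|=\|y-ay_1\|\le2\|y\|$, so $\|(T-\lambda)y\|\le(|a|+|b|)\eta/3\le\eta\|y\|$.

**Step 3 (functionals).** For each $n\ge1$ we construct $\varphi_n\in X^*$ such that, with $\psi_n=\varphi_n\circ T^n$,
$$\|\varphi_n\|=1,\qquad\psi_n(u_2)=0,\qquad\|\psi_n\|\ge\tfrac14r^n. \tag{5}$$
Fix $n$. We have $T^n-\lambda^n=Q_n(T-\lambda)$ with $Q_n=\sum_{i<n}\lambda^{n-1-i}T^i$. Take $E_0$ from Step 2 with $\eta=r^n/(2+2\|Q_n\|)$. Then for $y\in E_0$
$$\|T^ny\|\ge r^n\|y\|-\|Q_n\|\eta\|y\|\ge\tfrac12r^n\|y\| .$$
In particular $T^n$ is injective on $E_0$, and $\dim T^nE_0=2$.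

Let $L=\operatorname{span}(T^nu_2)$, which is one-dimensional because $u_2$ is hypercyclic. Let $e\in L$ be a unit vector and $\ell'\in X^*$ with $\|\ell'\|=1=\ell'(e)$. Since $\dim T^nE_0=2$, there is a unit vector $\zeta\in T^nE_0\cap\ker\ell'$. For every scalar $t$ we have $\|\zeta-te\|\ge|\ell'(\zeta-te)|=|t|$ and $\|\zeta-te\|\ge1-|t|$, so $\operatorname{dist}(\zeta,L)\ge\frac12$. (The Krein–Krasnoselskii–Milman lemma gives a unit vector with distance $1$; the constant is immaterial.) By Hahn–Banach there is $\varphi_n$ with $\|\varphi_n\|=1$, $\varphi_n|_L=0$ and $\varphi_n(\zeta)=\operatorname{dist}(\zeta,L)\ge\frac12$. Write $\zeta=T^ny$ with $y\in E_0$. Then $\|y\|\le2r^{-n}$ and $\psi_n(y)=\varphi_n(\zeta)\ge\frac12$, so $\|\psi_n\|\ge\frac14r^n$. Also $\psi_n(u_2)=\varphi_n(T^nu_2)=0$.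

**Step 4 (one vector $v$ for all $n$).** We need a single $v\in X$ with $|\psi_n(v)|\to\infty$. Ball's plank theorem (K. Ball, *The plank problem for symmetric bodies*, Invent. Math. 1991), applied on $X$ regarded as a real space to the unit functionals $\operatorname{Re}\psi_n/\|\psi_n\|$, gives it at once: for $1<s<r$ and $c>0$ with $\sum_{n\ge1}cs^{-n}<1$ there is $v$ with $\|v\|\le1$ and $|\psi_n(v)|\ge cs^{-n}\|\psi_n\|$ for all $n$, and the right side tends to infinity by (5). Because the norms in (5) grow exponentially, a random sum does the same with bare hands, as follows.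

Choose unit vectors $x_n$ with $|\psi_n(x_n)|\ge\frac12\|\psi_n\|\ge\frac18r^n$, and fix $1<s<r$. Let $\omega_1,\omega_2,\dots$ be independent and uniformly distributed on $[0,1]$, and let $v(\omega)=\sum_{k\ge1}\omega_ks^{-k}x_k$, an absolutely convergent series. For each $n$,
$$\psi_n(v(\omega))=\omega_na_n+b_n(\omega),\qquad a_n=s^{-n}\psi_n(x_n),\quad|a_n|\ge\tfrac18(r/s)^n,$$
where $b_n(\omega)$ depends only on the $\omega_k$ with $k\ne n$. Fix those $\omega_k$. The inequality $|\omega_na_n+b_n|<n$ says that the real number $\omega_n$ lies in the disc of radius $n/|a_n|$ around $-b_n/a_n$, and this disc meets the real line in a set of length at most $2n/|a_n|$. By Fubini, the event $|\psi_n(v(\omega))|<n$ has probability at most $2n/|a_n|\le16n(s/r)^n$. These bounds are summable, so by Borel–Cantelli almost every $\omega$ satisfies $|\psi_n(v(\omega))|\ge n$ for all large $n$. Fix one such $\omega$ and let $v=v(\omega)$.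

**Step 5 (the operators).** We repeat the first example for $4B$ with the new $v$. If $\beta\ne0$ and $\alpha\in\mathbb C$, then by (5)
$$\|T^n(\alpha u_2+\beta v)\|\ge|\varphi_n(T^n(\alpha u_2+\beta v))|=|\alpha\psi_n(u_2)+\beta\psi_n(v)|=|\beta|\,|\psi_n(v)|\to\infty,$$
so $\alpha u_2+\beta v$ is not hypercyclic for $T$. Since $x_0\ne0$ and $\dim X>1$, there are $f,g\in X^*$ with $f(x_0)=1$, $g(x_0)=0$, $g\ne0$. Put
$$S_1=I,\qquad S_2=I+\varepsilon(f\otimes u_2+g\otimes v),\qquad S_j=I+\varepsilon f\otimes u_j\ (j\ge3),$$
with $\varepsilon>0$ so small that all $S_j$ are invertible, and $T_j=S_j^{-1}TS_j$.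

The tuple $(S_jx_0)_j=(x_0,x_0+\varepsilon u_2,\dots,x_0+\varepsilon u_N)$ is the image of the FHC vector $(x_0,u_2,\dots,u_N)$ under the automorphism $(a,b_2,\dots,b_N)\mapsto(a,a+\varepsilon b_2,\dots,a+\varepsilon b_N)$, which commutes with $T^{\oplus N}$. By Lemma 3, $x_0\in\mbox{fd-}\mathcal{HC}$, so $T_1,\dots,T_N$ are frequently d-hypercyclic. If $y\in\mbox{d-}\mathcal{HC}$, then by Lemma 3 the vector $S_2y-S_1y=\varepsilon(f(y)u_2+g(y)v)$ is hypercyclic for $T$, which forces $g(y)=0$. Hence $\mbox{d-}\mathcal{HC}(T_1,\dots,T_N)\subseteq\ker g$, a closed hyperplane. $\blacksquare$
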